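# Unlabeled distance lists and a ring of bodies that closes after two turns

## 1. Three triangles around a hub, traversed twice

Work in the plane with a hub $o$ at the origin and three points given in polar form (radius; angle):
$$a_0=(1;\,0^\circ),\qquad a_1=(2;\,80^\circ),\qquad a_2=(3;\,200^\circ).$$
The oriented angles from $a_0$ to $a_1$, from $a_1$ to $a_2$ and from $a_2$ to $a_0$ are
$$\theta_0=80^\circ,\qquad \theta_1=120^\circ,\qquad \theta_2=160^\circ,\qquad \theta_0+\theta_1+\theta_2=360^\circ .$$
The three triangles $oa_0a_1$, $oa_1a_2$, $oa_2a_0$ close up around the hub.

Now lay down triangles congruent to these one after another around the same hub, each sharing a spoke with the previous one, but turn over every second triangle. Turning over the triangle with hub angle $\theta_i$ replaces the step $+\theta_i$ by $-\theta_i$. After three triangles with steps $+\theta_0,-\theta_1,+\theta_2$ we do not return to the start, so we continue for a second turn. Three is odd, so the second time each triangle appears with the opposite sign: $-\theta_0,+\theta_1,-\theta_2$. The total is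
$$\theta_0-\theta_1+\theta_2-\theta_0+\theta_1-\theta_2=0 ,$$
and the chain closes after six triangles. Calling the successive spoke ends $x_0,\dots,x_5$, we get

| $j$ | 0 | 1 | 2 | 3 | 4 | 5 |
|---|---|---|---|---|---|---|
| radius of $x_j$ | 1 | 2 | 3 | 1 | 2 | 3 |
| angle of $x_j$ | $0^\circ$ | $80^\circ$ | $-40^\circ$ | $120^\circ$ | $40^\circ$ | $160^\circ$ |

The step from $x_5$ back to $x_0$ is $-160^\circ$, as it should be. The six points are distinct: points of equal radius are $x_j$ and $x_{j+3}$, and their angles are $0^\circ$ and $120^\circ$, then $80^\circ$ and $40^\circ$, then $-40^\circ$ and $160^\circ$. This is not luck. For general $\theta_i$ with sum $0$ modulo $360^\circ$, the angles of $x_3,x_4,x_5$ minus those of $x_0,x_1,x_2$ are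
$$\theta_0-\theta_1+\theta_2\equiv-2\theta_1,\qquad -\theta_0-\theta_1+\theta_2\equiv 2\theta_2,\qquad -\theta_0+\theta_1+\theta_2\equiv-2\theta_0,$$
which are non-zero modulo $360^\circ$ as long as no $\theta_i$ is a multiple of $180^\circ$.

Consider the lengths. The wheel with hub $o$ and rim $x_0,\dots,x_5$ has six spokes and six rim edges. By construction its twelve lengths are the six mutual distances of the four points $o,a_0,a_1,a_2$, each occurring twice. So a list of twelve distances can be read as coming from seven distinct points or, if repetition is allowed, from four points.

Repetition is a cheap way to get two readings. Suppose that no pair of points is measured twice, that the measured points are in generic position, and that the graph used for the second reading is as rigid as one could wish. Can one list of distances still come from two different point sets, with different numbers of points?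

## 2. Distance lists, genericity, global rigidity

Fix a dimension $d\ge2$. Here are the notions needed to make the question precise.

**Ordered graphs and measurement.** An ordered graph $G=(V,E)$ on $n$ vertices $V=\{1,\dots,n\}$ is an ordered sequence of edges (unordered vertex pairs), with no self-loops and no duplicate edges. For a configuration ${\bf p}=({\bf p}_1,\dots,{\bf p}_n)$ of points in $\mathbb R^d$, $m^{\mathbb E}_G({\bf p})$ is the sequence of the $m$ squared distances $\|{\bf p}_i-{\bf p}_j\|^2$ along the edges $\{i,j\}$ of $G$, in their order. It is just a sequence of real numbers: it does not record which pair produced which value. Ordered graphs are assumed to have at least $d+2$ vertices when they enter as data of the problem.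

**Support.** The support $S$ of $G$ is the set of vertices incident to at least one edge, and $G|_S$ is $G$ with its isolated vertices deleted and the same edge sequence. For instance, if $G$ has vertices $1,\dots,5$ and edges $\{1,2\},\{2,4\}$, then $S=\{1,2,4\}$. The list $m^{\mathbb E}_G({\bf p})$ only knows about ${\bf p}_S$, the points indexed by $S$.

**Generic.** A configuration is generic if its coordinates satisfy no non-zero polynomial relation with coefficients in $\mathbb Q$. For example, a configuration with a point at the origin, such as the one of Section 1, is not generic. Non-generic configurations form a countable union of zero sets of non-zero polynomials, so they have measure zero and generic ones are dense.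

**Generically globally rigid.** A graph $H$ is generically globally rigid in $\mathbb R^d$ if for every generic configuration ${\bf q}$ of its vertices, every configuration ${\bf q}'$ in $\mathbb R^d$ with $m^{\mathbb E}_H({\bf q}')=m^{\mathbb E}_H({\bf q})$ is congruent to ${\bf q}$, that is, related to it by an affine isometry of $\mathbb R^d$ (reflections are allowed). Every complete graph has this property, because equal mutual distances imply congruence. The graph $K_4$ minus one edge, in the plane, does not: reflect one of the two non-adjacent vertices in the line through the two other vertices. All five edge lengths are kept, and for a generic configuration the sixth distance changes, since neither of the two non-adjacent vertices lies on that line.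

The statement to be tested is formulated as follows; the setting is that of Steven J. Gortler, Louis Theran and Dylan P. Thurston, "Generic Unlabeled Global Rigidity", arXiv:1806.08688 (2018).

**Claim.** In any fixed dimension $d\ge2$, let ${\bf p}$ be a generic configuration of $n\ge d+2$ points. Let ${\bf v}=m^{\mathbb E}_G({\bf p})$, where $G$ is an ordered graph with $n$ vertices and $m$ edges, with support $S$. Suppose there is a configuration ${\bf q}$ of $n'$ points in $\mathbb R^d$, with $n'\ge d+2$ and no two points coincident, along with an ordered graph $H$ (with $n'$ vertices and $m'$ edges) that is generically globally rigid in $\mathbb R^d$, such that ${\bf v}=m^{\mathbb E}_H({\bf q})$. Then there is a bijection $\sigma:S\to\{1,\dots,n'\}$ such that, up to congruence, ${\bf q}={\bf p}_S$ (meaning that ${\bf q}_{\sigma(i)}$ corresponds to ${\bf p}_i$ for $i\in S$), and $\sigma$ carries $G|_S$, with its ordered edge sequence, to $H$.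

Note the asymmetry: ${\bf p}$ is generic and $G$ is arbitrary, while $H$ is generically globally rigid and ${\bf q}$ is only required to have distinct points.

**The smallest $H$.** Let us test $n'=d+2$ and $H=K_{d+2}$. The squared distances of any $d+2$ points in $\mathbb R^d$ satisfy a non-zero polynomial relation $F=0$ over $\mathbb Q$, the vanishing of the Cayley–Menger determinant. So $F({\bf v})=0$. Now ${\bf v}=m_G^{\mathbb E}({\bf p})$, and $F\circ m^{\mathbb E}_G$ is a polynomial over $\mathbb Q$ vanishing at the generic ${\bf p}$, hence identically zero. Therefore the Jacobian of $m^{\mathbb E}_G$ cannot have rank $m$ at ${\bf p}$: otherwise the image of $m_G^{\mathbb E}$ would contain an open set, and $F$ would vanish on it.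

So the rows of the Jacobian at ${\bf p}$ satisfy a non-trivial linear relation. Let $T$ be the set of edges with non-zero coefficient in it. The row of an edge $\{u,v\}$ has the entry $2({\bf p}_u-{\bf p}_v)$ in the $d$ columns of $u$. If $u$ were on between $1$ and $d$ edges of $T$, the vectors ${\bf p}_u-{\bf p}_v$ along these edges would be linearly independent by genericity, and their coefficients would all be zero. So every vertex met by $T$ has degree at least $d+1$ in $T$. If $T$ meets $s$ vertices, then $s\ge d+2$ and
$$|T|\ \ge\ \tfrac12 s(d+1)\ \ge\ \tbinom{d+2}{2}=m\ \ge\ |T| .$$
Equality holds throughout, so $T$ contains all edges, $s=d+2$, and $G|_S$ is complete on $d+2$ vertices. In particular $|S|=n'$. Theorem 2(a) in Section 8 then gives the full conclusion of the Claim in this case.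

## 3. Folding, and how many flips a double turn needs

The computation with $K_{d+2}$ suggests an approach for general $H$: a polynomial relation satisfied by all measurements of $H$ holds at ${\bf v}$, hence, by genericity of ${\bf p}$, holds for all measurements of $G$. In Section 8 this becomes the statement that near ${\bf p}$ every measurement of $G$ is a measurement of $H$. If $G|_S$ is rigid and $n'\le|S|$, comparing dimensions finishes the job. If $n'>|S|$, the comparison says nothing: the set of measurements of $H$ may be of larger dimension, with the measurements of $G$ forming a thin subset of it. Configurations ${\bf q}$ lying over this thin subset need not be generic, and generic global rigidity of $H$ gives no information about a non-generic ${\bf q}$. So we should look for trouble with $n'>|S|$.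

The easiest way to make a larger $H$ measure like a smaller $G$ is to fold. Suppose a map $\varphi:V(H)\to V(G)$ induces a bijection from the edges of $H$ to the edges of $G$, respecting the orders. Then ${\bf q}={\bf p}\circ\varphi$, that is ${\bf q}_u={\bf p}_{\varphi(u)}$, satisfies $m^{\mathbb E}_H({\bf q})=m^{\mathbb E}_G({\bf p})$. The trouble is plain: if $\varphi$ is not injective, two points of ${\bf q}$ coincide, and the Claim forbids this. We have to pull the coincident points apart without changing any length.

Section 1 shows how: insert flips. Let us see how many are needed, in the plane, for the wheel with hub $o$ and rim $x_j$, $j\in\mathbb Z/2k$, $k\ge3$, folded onto $a_i$, $i\in\mathbb Z/k$, by $x_j\mapsto a_{j\bmod k}$. Let $R_j$ be the reflection in the line $oa_j$. The triangle $ox_jx_{j+1}$ is to be the image of $oa_ja_{j+1}$ under an isometry $g_j$ fixing $o$. Neighboring triangles must agree on their common spoke, so $g_{j-1}(a_j)=g_j(a_j)$, which means $g_j=g_{j-1}$ or $g_j=g_{j-1}R_j$; in the second case we say there is a flip at $j$. Start from $g_0=1$ and use the same flips in both turns. Let $w=g_k$ be the result of the first turn. Then $g_{j+k}=wg_j$, the chain closes when $w^2=1$,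 and $x_{j+k}$ is the image of $x_j$ under $w$.

With no flip, $w=1$ and $x_{j+k}=x_j$: this is the plain folding.

With one flip, say at residue $1$, $w=R_1$ and $w^2=1$. For $2\le j\le k$ we get $x_j=R_1a_j$ and $x_{j+k}=a_j$, which are distinct if $a_j$ is off the line $oa_1$. But $x_1=a_1$ and $x_{k+1}=R_1a_1=a_1$ coincide: the point on the flip axis does not move. Merging $x_1$ and $x_{k+1}$ into one vertex does not help, since the new wheel-like graph is not generically globally rigid: in a generic configuration one may reflect the part $x_2,\dots,x_k$ in the line through $o$ and the merged vertex, leaving the part $x_{k+2},\dots,x_{2k}$ where it is. All lengths are kept, the points $o$, $x_1$, $x_{2k}$ are fixed and affinely independent, and $x_2$ moves.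

With two flips, at residues $1$ and $2$, $w=R_1R_2$ is the rotation by twice the angle between two lines, and $w^2$ is the rotation by four times this angle. It is the identity only if the lines are equal or perpendicular, which is excluded in generic position. The chain does not close.

With three flips, at residues $1,2,3$, $w=R_1R_2R_3$ is orientation-reversing and fixes $o$, so it is a reflection, and $w^2=1$ without any condition on the points. Its axis depends on all three lines, so no point $x_j$ has a reason to lie on it. For $k=3$ this is the example of Section 1: there $w$ sends the angle $\alpha$ to $120^\circ-\alpha$, and indeed $0\leftrightarrow120$, $80\leftrightarrow40$, $-40\leftrightarrow160$.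

One defect remains. In the wheel, the spokes to $x_j$ and to $x_{j+k}$ fold onto the same pair $\{o,a_j\}$, so the folded graph has duplicate edges. The remedy is to make the triangles rigid by other means: erase all edges of the triangle, and attach its vertices to a small complete graph of new vertices that belongs to this triangle alone. Every edge then contains a vertex of some private set, and no two edges fold together. In dimension $d$, the hub becomes a set of $d-1$ points spanning a $(d-2)$-dimensional axis.

## 4. Bodies with private vertices

**Theorem 1.** Let $d\ge2$, $k\ge3$. There are ordered graphs $G,H$ with the same number of edges such that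

1. $G$ has $n=(d-1)+k+2k(d+1)\ge d+2$ vertices, none isolated, so $S=V(G)$;
2. $H$ has $n'=(d-1)+2k+2k(d+1)=n+k$ vertices and is generically globally rigid in $\mathbb R^d$;
3. for every generic ${\bf p}$ there is ${\bf q}$ with no two points coincident and $m^{\mathbb E}_H({\bf q})=m^{\mathbb E}_G({\bf p})$;
4. $G$ is also generically globally rigid in $\mathbb R^d$.

By 1–3 all hypotheses of the Claim hold for $G$, $H$, any generic ${\bf p}$ and the corresponding ${\bf q}$, but $|S|=n\ne n'$, so there is no bijection $\sigma:S\to\{1,\dots,n'\}$. Hence the Claim is false in every dimension $d\ge2$. It fails for every generic ${\bf p}$ of $G$, it fails even if $G$ is also required to be generically globally rigid, and $n'-|S|$ can be any integer $\ge3$.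

**Construction.** Indices of $x_j$, $Y_j$ and of bodies are in $\mathbb Z/2k$; indices of $a_i$ are in $\mathbb Z/k$, and for $j\in\mathbb Z/2k$ we write $a_j$ for $a_{j\bmod k}$.

The vertices of $G$ are $o_1,\dots,o_{d-1}$, the $a_i$ with $i\in\mathbb Z/k$, and for each $j\in\mathbb Z/2k$ a set $Y_j$ of $d+1$ private vertices. The vertices of $H$ are $o_1,\dots,o_{d-1}$, the $x_j$ with $j\in\mathbb Z/2k$, and the same sets $Y_j$. Counting gives the values of $n$ and $n'$ in the theorem. Define the cores
$$C_j=\{o_1,\dots,o_{d-1},a_j,a_{j+1}\},\qquad C'_j=\{o_1,\dots,o_{d-1},x_j,x_{j+1}\},$$
each with $d+1$ elements. The edges of $G$ are, for each $j\in\mathbb Z/2k$, all pairs inside $Y_j$ and all pairs $\{y,c\}$ with $y\in Y_j$, $c\in C_j$. The edges of $H$ are the same with $C'_j$ in place of $C_j$. There are no edges inside a core. The bodies are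
$$B_j=Y_j\cup C_j,\qquad B'_j=Y_j\cup C'_j .$$

Cores contain no private vertices, so every edge meets exactly one of the sets $Y_j$. Hence each edge belongs to exactly one body and there are no duplicate edges. No vertex is isolated, since every non-private vertex lies in some core. This proves item 1.

**Folding map.** Let $\varphi:V(H)\to V(G)$ fix the $o_i$ and all private vertices, and send $x_j\mapsto a_j$. Since $a_j\ne a_{j+1}$, it restricts to a bijection $B'_j\to B_j$ carrying $C'_j$ to $C_j$. So it gives a bijection between the edges of $H$ in body $j$ and the edges of $G$ in body $j$, and, as each edge lies in exactly one body, a bijection between all edges. Order the edges of $G$ arbitrarily and those of $H$ correspondingly. For $u\ne u'$ we have $\varphi(u)=\varphi(u')$ only when $\{u,u'\}=\{x_j,x_{j+k}\}$ for some $j$.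

The smallest member of the family, $d=2$ and $k=3$, has $n=22$, $n'=25$ and $m=6\cdot(3+9)=72$.

In $G$, bodies $j$ and $j+k$ have different private sets but the same core: this is the ring of $k$ cores, covered twice. In $H$ the $2k$ cores form a single long ring.

## 5. Isometries around an axis of codimension two

This section collects what genericity and elementary geometry give.

**(G1)** In a generic configuration any $d+1$ (or fewer) points are affinely independent, and $\|{\bf p}_u-{\bf p}_o\|\ne\|{\bf p}_{u'}-{\bf p}_o\|$ for distinct vertices $u,u',o$. In each case a non-zero polynomial over $\mathbb Q$ in the coordinates must not vanish.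

**(G2)** Let $P$ be a set of vertices of a generic configuration ${\bf p}$, let $\mathbb K$ be the field generated over $\mathbb Q$ by the coordinates of the points of $P$, and let $u\notin P$. If $T\ne1$ is an isometry whose matrix entries and translation part lie in $\mathbb K$, then $T{\bf p}_u\ne{\bf p}_u$.

Proof of (G2). Since $T\neq1$, some coordinate of $Tx-x$ is a non-zero polynomial $L(x)$ of degree at most $1$ with coefficients in $\mathbb K$. Suppose $L({\bf p}_u)=0$. The coefficients are quotients of polynomials over $\mathbb Q$ in the coordinates of $P$; after multiplying by a common denominator, a non-zero number, we obtain a polynomial over $\mathbb Q$ in the coordinates of $P$ and of $u$. It is a non-zero polynomial, because one of its coefficients, as a polynomial in the coordinates of $P$, has a non-zero value. It vanishes at ${\bf p}$, contradicting genericity.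

**(R)** The reflection in the hyperplane spanned by $d$ affinely independent points has matrix entries and translation part in the field generated over $\mathbb Q$ by their coordinates. Indeed, if $b$ is one of the points and $\nu$ is the normal vector obtained from the differences of the points by cofactors, the reflection is $x\mapsto x-2\frac{(x-b)\cdot\nu}{\nu\cdot\nu}\,\nu$. Also, an isometry fixing these $d$ points fixes the hyperplane pointwise, so it is the identity or this reflection.

**(F)** Let $A$ be a $(d-2)$-dimensional affine subspace. An orientation-reversing isometry fixing $A$ pointwise is the reflection in some hyperplane containing $A$; in particular it is an involution and its fixed set is exactly a hyperplane. A product of the reflections in two distinct hyperplanes containing $A$ has fixed set exactly $A$.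

Proof of (F). Put the origin in $A$, so that $A$ is a linear subspace. An isometry fixing $A$ pointwise is linear and orthogonal, preserves the $2$-plane $A^\perp$, and acts there as an element of $O(2)$. Orientation-reversing elements of $O(2)$ are reflections in a line $\ell$, and then the isometry is the reflection in $A+\ell$. The product of reflections in two distinct lines of $A^\perp$ is a rotation by twice the angle between them. This angle lies strictly between $0$ and $\pi$, so the rotation is non-trivial and fixes only the origin of $A^\perp$. For $d=2$, $A$ is a point and $A^\perp$ is the whole plane.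

## 6. The unfolded configuration

We prove item 3. Let ${\bf p}$ be generic. Write $o_i$, $a_i$ also for the points ${\bf p}_{o_i}$, ${\bf p}_{a_i}$, and put $A=\mathrm{aff}(o_1,\dots,o_{d-1})$, of dimension $d-2$.

**Step 1: the isometries.** The purpose is to carry out the three-flip double turn of Section 3 in dimension $d$. For $i\in\{1,2,3\}$ (mod $k$) let $R_i$ be the reflection in the hyperplane $\mathrm{aff}(A,a_i)$. By (G1) the $d+1$ points $o_1,\dots,o_{d-1},a_i,a_{i'}$ are affinely independent for $i\ne i'$, so these hyperplanes are distinct, and no $a_i$ lies on $A$. Put
$$w=R_1R_2R_3 .$$
It fixes $A$ pointwise and reverses orientation, so by (F) it is a reflection and $w^2=1$. Let $g_0=1$ and, for $j=1,\dots,2k$,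
$$g_j=\begin{cases}g_{j-1}R_{j\bmod k}&\text{if } j \text{ is congruent to } 1,2 \text{ or } 3 \text{ mod } k,\\ g_{j-1}&\text{otherwise.}\end{cases}$$
During the first turn each of $R_1,R_2,R_3$ is used once, in this order, so $g_k=w$. The rule depends only on $j\bmod k$, so by induction $g_{k+j}=wg_j$ for $0\le j\le k$. In particular $g_{2k}=w^2=1=g_0$, so $g_j$ is well defined for $j\in\mathbb Z/2k$. Moreover
$$g_{j+k}=w\,g_j\qquad(j\in\mathbb Z/2k).\tag{1}$$
For $0\le j\le k$ this was just said, and for $j=k+i$ with $0\le i\le k$ it reads $g_i=w\cdot wg_i$, which is true. Every $g_j$ fixes $A$ pointwise. Finally, since $R_j$ fixes $a_j$,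
$$g_j(a_j)=g_{j-1}(a_j)\qquad(j\in\mathbb Z/2k).\tag{2}$$

**Step 2: the points and the lengths.** The purpose is to define ${\bf q}$ so that each body is moved as a whole. Put
$${\bf q}_{o_i}=o_i,\qquad {\bf q}_{x_j}=g_j(a_j),\qquad {\bf q}_y=g_j({\bf p}_y)\ \text{ for } y\in Y_j .$$
Then
$${\bf q}_u=g_j({\bf p}_{\varphi(u)})\qquad\text{for all } u\in B'_j .\tag{3}$$
For $u=y\in Y_j$ and $u=x_j$ this is the definition. For $u=o_i$ it holds because $g_j$ fixes $A$. For $u=x_{j+1}$, equation (2) gives ${\bf q}_{x_{j+1}}=g_{j+1}(a_{j+1})=g_j(a_{j+1})$. Now every edge of $H$ lies in some body $B'_j$, on which ${\bf q}$ is the image of ${\bf p}\circ\varphi$ under the single isometry $g_j$. So each edge of $H$ has in ${\bf q}$ the length that the corresponding edge of $G$ has in ${\bf p}$, and $m^{\mathbb E}_H({\bf q})=m^{\mathbb E}_G({\bf p})$.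

**Step 3: vertices with different images under $\varphi$.** The purpose is to separate ${\bf q}_u$ and ${\bf q}_{u'}$ by their distances from $o_1$, which exists since $d\ge2$. All $g_j$ fix $o_1$ and the bodies cover $V(H)$, so by (3) $\|{\bf q}_u-o_1\|=\|{\bf p}_{\varphi(u)}-o_1\|$ for all $u\in V(H)$. Let $\varphi(u)\ne\varphi(u')$. If one of $\varphi(u),\varphi(u')$ is $o_1$, exactly one of the two distances is $0$. Otherwise the distances differ by (G1). In both cases ${\bf q}_u\ne{\bf q}_{u'}$.

**Step 4: the pairs $x_j,x_{j+k}$.** These are the only pairs left; it suffices to take $j=1,\dots,k$. By (1), ${\bf q}_{x_{j+k}}=g_{j+k}(a_j)=w\,{\bf q}_{x_j}$. We must show that $w$ does not fix ${\bf q}_{x_j}$. By (2), ${\bf q}_{x_j}=g_{j-1}(a_j)$, where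
$$g_0=1,\qquad g_1=R_1,\qquad g_2=R_1R_2,\qquad g_3=\dots=g_k=w .$$

For $j=1$: ${\bf q}_{x_1}=a_1$. If $R_1R_2R_3a_1=a_1$, then $R_2R_3a_1=R_1a_1=a_1$. By (F) the fixed set of $R_2R_3$ is $A$, and $a_1\notin A$, a contradiction.

For $j=2$: ${\bf q}_{x_2}=R_1a_2$. If $R_1R_2R_3\,R_1a_2=R_1a_2$, cancel $R_1$ and then apply $R_2$: $R_3R_1a_2=R_2a_2=a_2$. By (F) this forces $a_2\in A$, a contradiction.

For $j=3$: ${\bf q}_{x_3}=R_1R_2a_3$. If $R_1R_2R_3\,R_1R_2a_3=R_1R_2a_3$, cancel $R_1R_2$ and then apply $R_3$: $R_1R_2a_3=R_3a_3=a_3$. By (F) this forces $a_3\in A$, a contradiction.

For $4\le j\le k$ (only if $k\ge4$): ${\bf q}_{x_j}=wa_j$ and $w{\bf q}_{x_j}=w^2a_j=a_j$. If these coincide, $w$ fixes $a_j$. But $w\ne1$, and by (R) its coefficients lie in the field generated by the coordinates of $o_1,\dots,o_{d-1},a_1,a_2,a_3$. The vertex $a_j$ is not among these, so (G2) gives $wa_j\neq a_j$, a contradiction.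

So no two points of ${\bf q}$ coincide, and item 3 is proved. $\square$

## 7. A ring with generic hinges cannot be flipped

Why does the flipping of Section 6 not contradict the rigidity of $H$? Because $w^2=1$ uses each of the reflections $R_1,R_2,R_3$ twice, which is possible since the hinges of ${\bf p}\circ\varphi$ repeat. When the hinges are generic, each reflection is available only once, and no product of different ones is trivial. That is the content of the next lemma.

**Lemma 3 (Ring Lemma).** Let $N\ge2$, let $o_1,\dots,o_{d-1},z_1,\dots,z_N$ be a generic configuration in $\mathbb R^d$, put $A=\mathrm{aff}(o_1,\dots,o_{d-1})$, and let $\rho_j$ be the reflection in $\mathrm{aff}(A,z_j)$, $j\in\mathbb Z/N$. If isometries $h_j$ ($j\in\mathbb Z/N$) are such that $h_{j-1}$ and $h_j$ agree on $o_1,\dots,o_{d-1},z_j$ for every $j$, then all $h_j$ are equal.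

*Proof.* The isometry $h_{j-1}^{-1}h_j$ fixes the $d$ affinely independent points $o_1,\dots,o_{d-1},z_j$. By (R), $h_j=h_{j-1}$ or $h_j=h_{j-1}\rho_j$. Let $j_1<\dots<j_r$ be the indices in $\{1,\dots,N\}$ for which the second holds. Going once around the ring, from $h_0$ to $h_N=h_0$, gives
$$\rho_{j_1}\rho_{j_2}\cdots\rho_{j_r}=1 .$$
Suppose $r>0$. Comparing orientations, $r$ is even, so $r\ge2$. Then $\tau=\rho_{j_1}\cdots\rho_{j_{r-1}}$ is a product of an odd number of reflections, so it is orientation-reversing and $\tau\ne1$. On the other hand $\tau=\rho_{j_r}^{-1}=\rho_{j_r}$, so $\tau z_{j_r}=z_{j_r}$. By (R), the coefficients of $\tau$ lie in the field generated by the coordinates of the $o_i$ and of $z_{j_1},\dots,z_{j_{r-1}}$, and $z_{j_r}$ is not among these. This contradicts (G2). So $r=0$ and all $h_j$ are equal. $\square$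

For example, the wheel of Section 1 is generically globally rigid in the plane. In a generic configuration the triangles $ox_jx_{j+1}$ are non-degenerate, so for an equivalent configuration each triangle $j$ has its own isometry $h_j$; neighbors agree on $o$ and $x_j$, and Lemma 3 applies with $d=2$, $N=6$.

**Step 1: each body moves as one piece.** The purpose is to attach an isometry to each body. Let ${\bf q}^*$ be a generic configuration of $H$, and let ${\bf q}'$ satisfy $m^{\mathbb E}_H({\bf q}')=m^{\mathbb E}_H({\bf q}^*)$. All pairs inside $Y_j$ are edges, so the points of $Y_j$ have the same mutual distances in ${\bf q}'$ as in ${\bf q}^*$. The $d+1$ points ${\bf q}^*_y$, $y\in Y_j$, are affinely independent, so there is a unique isometry $h_j$ with ${\bf q}'_y=h_j({\bf q}^*_y)$ for $y\in Y_j$. Each $c\in C'_j$ is joined to all of $Y_j$, so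
$$\|{\bf q}'_c-h_j({\bf q}^*_y)\|=\|{\bf q}^*_c-{\bf q}^*_y\|=\|h_j({\bf q}^*_c)-h_j({\bf q}^*_y)\|\qquad(y\in Y_j).$$
A point is determined by its distances to $d+1$ affinely independent points, so ${\bf q}'_c=h_j({\bf q}^*_c)$. Thus ${\bf q}'=h_j({\bf q}^*)$ on all of $B'_j$. The same argument works for $G$ and the bodies $B_j$.

**Step 2: $H$ is generically globally rigid.** The purpose is to glue the $2k$ isometries. The bodies $B'_{j-1}$ and $B'_j$ share $o_1,\dots,o_{d-1},x_j$, so $h_{j-1}$ and $h_j$ agree on the corresponding points of ${\bf q}^*$. By Lemma 3 with $N=2k$ and $z_j={\bf q}^*_{x_j}$, all $h_j$ are equal. The bodies cover $V(H)$, so ${\bf q}'$ is congruent to ${\bf q}^*$. With the count of vertices in Section 4, this proves item 2.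

**Step 3: $G$ is generically globally rigid.** Here the ring has length $k$, so the two layers must be joined first. Let $h_j$ ($j\in\mathbb Z/2k$) be the body isometries of $G$ for a generic ${\bf p}^*$ and a ${\bf p}'$ with $m_G^{\mathbb E}({\bf p}')=m_G^{\mathbb E}({\bf p}^*)$. Bodies $B_j$ and $B_{j+k}$ share the $d+1$ vertices of $C_j=C_{j+k}$, whose points in ${\bf p}^*$ are affinely independent. So $h_j=h_{j+k}$, and $h_j$ depends only on $j\bmod k$. Also $h_{j-1}$ and $h_j$ agree on the points of $o_1,\dots,o_{d-1},a_j$. Lemma 3 with $N=k$ and $z_j={\bf p}^*_{a_j}$ shows that all $h_j$ are equal, so ${\bf p}'$ is congruent to ${\bf p}^*$. This proves item 4 and completes the proof of Theorem 1. $\square$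

## 8. Positive cases: $n'\le|S|$ with $G|_S$ rigid, and generic ${\bf q}$

In the other direction we use a published theorem as given: S. J. Gortler, L. Theran, D. P. Thurston, *Generic unlabeled global rigidity*, Forum of Mathematics, Sigma 7 (2019), e21, main theorem.

**Theorem (GTT).** Let $d\ge2$, let ${\bf p}$ be a generic configuration of $n\ge d+2$ points, ${\bf v}=m^{\mathbb E}_G({\bf p})$ with $G$ an ordered graph on $n$ vertices that is generically globally rigid in $\mathbb R^d$. If ${\bf q}$ is a configuration, also of $n$ points, and $H$ an ordered graph on $n$ vertices with ${\bf v}=m^{\mathbb E}_H({\bf q})$, then after a vertex relabeling ${\bf q}={\bf p}$ up to congruence and $G=H$.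

Here the generic configuration and the globally rigid graph are on the same side. In the Claim they are on opposite sides, and the numbers of points may differ.

**Theorem 2.** In the setting of the Claim, but without requiring the points of ${\bf q}$ to be distinct, the conclusion holds in each of these cases:

(a) $G|_S$ is generically (locally) rigid in $\mathbb R^d$ and $n'\le|S|$;

(b) ${\bf q}$ is generic and $|S|\le n'$.

**Proof of (b).** The idea is to pad $G|_S$ until the numbers of points agree. Add $n'-|S|$ isolated vertices, at arbitrary points, to $G|_S$ and ${\bf p}_S$. Apply Theorem (GTT) with ${\bf q}$ and $H$ on the generic, globally rigid side, and the padded configuration and graph on the other. After a relabeling the padded graph equals $H$ and the padded ${\bf p}_S$ is congruent to ${\bf q}$. Since $n'\ge2$, the generically globally rigid $H$ has no isolated vertex: such a vertex could be moved so as to change its distance to another vertex, while no edge length changes. So nothing was added, $|S|=n'$, and the conclusion holds. $\square$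

In Theorem 1 we have $|S|<n'$ and ${\bf q}$ is not generic: $x_j$ and $x_{j+k}$ are at the same distance from $o_1$.

**Facts for (a).** Write $D=\binom{d+1}2$. We use rigidity in its rank form: a graph on $N\ge d+1$ vertices is generically rigid in $\mathbb R^d$ if the Jacobian of its measurement map has rank $dN-D$ at generic configurations. By the theorem of Asimow and Roth, at a generic configuration this is equivalent to local rigidity, meaning that all nearby configurations with the same measurements are congruent to it. For example, $K_4$ minus an edge in the plane is generically rigid, of rank $5=2\cdot4-3$: place a triangle, of rank $3$, and add a vertex of degree $2$, whose two rows are independent in its own two columns.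

The rank can never exceed $dN-D$. If the points ${\bf q}_i$ affinely span $\mathbb R^d$, the vectors $(B{\bf q}_i+t)_i$ with $B$ skew-symmetric and $t\in\mathbb R^d$ lie in the kernel of the Jacobian, and they form a space of dimension $D$, because $B{\bf q}_i+t=0$ for all $i$ forces $Bx+t=0$ for all $x$. Spanning configurations are dense, and having rank larger than a given number is an open condition, so the bound holds everywhere.

From semialgebraic geometry we recall the Tarski–Seidenberg theorem: projections of sets that are semialgebraic over $\mathbb Q$ are again semialgebraic over $\mathbb Q$. We also recall that a semialgebraic subset of $\mathbb R^M$ of dimension $M$ has non-empty interior; and that if a semialgebraic map from $X$ onto $Z$ has all fibers of dimension $e$, then $\dim X=\dim Z+e$. Finally we need the semialgebraic Sard theorem in this form.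

**(D)** If $F:\mathbb R^M\to\mathbb R^m$ is polynomial and $X\subset\mathbb R^M$ is semialgebraic with $\operatorname{rank}dF\le s$ at all points of $X$, then $\dim F(X)\le s$.

Proof of (D). Decompose $X$ into finitely many smooth semialgebraic submanifolds; it suffices to treat one of them, $X_1$. Let $e=\dim F(X_1)$, and let $W$ be an $e$-dimensional smooth manifold that is open in $F(X_1)$. The restriction of $F$ to the open subset $X_1\cap F^{-1}(W)$ of $X_1$ is a smooth map onto $W$. By Sard's theorem it has a regular value, and at a preimage of it the restricted differential has rank $e$. So $e\le s$.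

**Proof of (a).** Let $N=|S|\ge n'\ge d+2$, and put
$$f=m^{\mathbb E}_{G|_S}:\mathbb R^{dN}\to\mathbb R^m,\qquad h=m^{\mathbb E}_H:\mathbb R^{dn'}\to\mathbb R^m,\qquad r=dN-D .$$
(The number of edges of $H$ is $m$, because ${\bf v}=m^{\mathbb E}_H({\bf q})$ has $m$ entries.) The configuration ${\bf p}_S$ is generic, so by rigidity $df$ has rank $r$ there, and its rank is nowhere larger.

**Step 1: $N=n'$.** The purpose is to carry out the dimension comparison announced in Section 3. The set
$$\{\tilde{\bf p}\in\mathbb R^{dN}: f(\tilde{\bf p})\in h(\mathbb R^{dn'})\}$$
is the projection of the set of all $(\tilde{\bf p},\tilde{\bf q})$ with $f(\tilde{\bf p})=h(\tilde{\bf q})$. By Tarski–Seidenberg it is defined by finitely many sign conditions on polynomials over $\mathbb Q$. It contains ${\bf p}_S$, since $f({\bf p}_S)={\bf v}=h({\bf q})$. None of these polynomials, unless it is zero, vanishes at the generic point ${\bf p}_S$, so each non-zero one keeps its sign near ${\bf p}_S$. Hence the set contains an open ball $U\ni{\bf p}_S$, and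
$$f(U)\subset h(\mathbb R^{dn'}).$$
Near ${\bf p}_S$ the rank of $df$ is constantly $r$, so by the constant rank theorem $f(U)$ contains an $r$-dimensional manifold; with (D), $\dim f(U)=r$. On the other side, let $s$ be the maximal rank of $dh$. By (D) and the bound above, $\dim h(\mathbb R^{dn'})\le s\le dn'-D$. Therefore
$$dN-D=r\le s\le dn'-D ,$$
so $N\le n'$. With $n'\le N$ we get $N=n'$, and then $s=r$.

**Step 2: a generic configuration of $H$ that measures like a configuration of $G|_S$.** The given ${\bf q}$ may be non-generic, so Theorem (GTT) cannot yet be applied to it; we find a generic replacement. Let $Q=h^{-1}(f(U))$, and let $K$ be the set where $\operatorname{rank}dh<r$. By (D), $\dim h(K)<r$. Since $f(U)\subset h(\mathbb R^{dn'})$, we have $h(Q)=f(U)$, of dimension $r$. So $h(Q\setminus K)\supset f(U)\setminus h(K)$ has dimension $r$. For $y\in h(Q\setminus K)$ we have $y\in f(U)$, so $h^{-1}(y)\subset Q$ and the fiber of $h|_{Q\setminus K}$ over $y$ is $h^{-1}(y)\setminus K$. Off the closed set $K$ the rank of $dh$ is constantly $r$, so by the constant rank theorem this non-empty fiber is a manifold of dimension $dn'-r$. Hence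
$$\dim(Q\setminus K)=r+(dn'-r)=dn' .$$
So $Q$ contains a non-empty open set and, generic configurations being dense, a generic configuration ${\bf q}^*$. By definition of $Q$ there is ${\bf p}^*\in U$ with $h({\bf q}^*)=f({\bf p}^*)$.

**Step 3: back to ${\bf p}$ and ${\bf q}$.** The purpose is to get the identification of the graphs from ${\bf q}^*$, and then the identification of the points from the rigidity of $H$. Apply Theorem (GTT) to the generic ${\bf q}^*$ with the generically globally rigid graph $H$, and to ${\bf p}^*$ with $G|_S$, both on $n'\ge d+2$ vertices. It gives a bijection $\sigma:S\to\{1,\dots,n'\}$ carrying $G|_S$ to $H$ with edge order. For the original configurations this means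
$$m^{\mathbb E}_H({\bf p}_S\circ\sigma^{-1})=m^{\mathbb E}_{G|_S}({\bf p}_S)={\bf v}=m^{\mathbb E}_H({\bf q}).$$
The configuration ${\bf p}_S\circ\sigma^{-1}$ is generic and $H$ is generically globally rigid, so ${\bf q}$ is congruent to ${\bf p}_S\circ\sigma^{-1}$. This is the conclusion of the Claim. $\square$

**Where the two theorems meet.** A generically globally rigid graph on $N\ge d+2$ vertices is generically rigid. Otherwise, near a generic configuration, the configurations with the same measurements would form a manifold of dimension larger than $D$ by the constant rank theorem, while the configurations congruent to the given one are the image of the $D$-dimensional isometry group. So for generically globally rigid $G|_S$ the conclusion of the Claim holds whenever $n'\le|S|$, by Theorem 2(a), and for every $k\ge3$ it fails for suitable $G,H$ with $n'=|S|+k$, by Theorem 1. The arguments given here do not settle $n'-|S|\in\{1,2\}$ for rigid $G|_S$, nor the case of non-rigid $G|_S$ with $n'\le|S|$; neither affects the disproof of the Claim.
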